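# The complete graph is the hardest graph to edit to positive modularity

## 1. Graphs on four vertices

All graphs are finite and simple. Take the path $P_4$ with vertices $1,2,3,4$ and edges $12,23,34$. Cut it in the middle into $\{1,2\}$ and $\{3,4\}$, and score each part as follows: the fraction of edges inside the part, minus the square of the part's share of the total degree. Each part contains $1$ of the $3$ edges and has degree sum $1+2=3$ out of $6$, so it scores $\frac13-\left(\frac36\right)^2=\frac1{12}$. The total is $\frac16>0$. Do the same with $K_4$: each part contains $1$ of $6$ edges and half of the total degree, so the score is $2\left(\frac16-\frac14\right)=-\frac16$. If instead we keep all vertices in one part, every graph with an edge scores $1-1=0$.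

**Definition (modularity).** For a graph $G$ with $m\ge1$ edges and a partition $\mathcal A$ of $V(G)$, let
$$q_{\mathcal A}(G)=\sum_{A\in\mathcal A}\left(\frac{e(A)}m-\frac{\mathrm{vol}(A)^2}{4m^2}\right),$$
where $e(A)$ is the number of edges with both ends in $A$ and $\mathrm{vol}(A)$ is the sum of the degrees of the vertices in $A$. The modularity of $G$ is $q^*(G)=\max_{\mathcal A}q_{\mathcal A}(G)$. A graph with no edges has $q^*(G)=0$ by convention.

Because of the one-part partition, $q^*\ge0$ always, and the alternative is $q^*=0$ or $q^*>0$. The path shows $q^*(P_4)>0$. To decide the matter for $K_4$ we would have to look at all partitions; the next lemma says that two parts suffice, and gives a test with no fractions.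

**Notation.** A *split* of $G$ is a partition $V=A\sqcup B$ into two nonempty sets. We write $a=e(A)$, $b=e(B)$, and $c$ for the number of cross edges, so $m=a+b+c$. Since $\mathrm{vol}(A)=2a+c$ and $\mathrm{vol}(B)=2b+c$, we have $a-b=\frac12(\mathrm{vol}(A)-\mathrm{vol}(B))$. For the middle split of $P_4$, $a=b=c=1$.

**Lemma 1.** For a graph with $m\ge1$ edges, $q^*>0$ if and only if some split has $c^2<4ab$.

**Proof.** Put $\varphi(A)=\frac{e(A)}m-\frac{\mathrm{vol}(A)^2}{4m^2}$. For a split,
$$4m^2\varphi(A)=4a(a+b+c)-(2a+c)^2=4ab-c^2. \tag{1}$$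
The right side is symmetric in $A$ and $B$, so $\varphi(A)=\varphi(B)$. If some partition has positive modularity, then some part $A$ has $\varphi(A)>0$. Since $\varphi(V)=1-1=0$, we have $A\ne V$, and the split $(A,V\setminus A)$ has $c^2<4ab$ by (1). Conversely, if $c^2<4ab$, then $q_{\{A,B\}}=2\varphi(A)>0$. $\square$

Now four vertices are easy. In a split of type $1+3$ one of $a,b$ is $0$, and $c^2<0$ is impossible. In a split of type $2+2$ we have $a,b\le1$, so the test needs $a=b=1$ and $c\le1$. Hence the four-vertex graphs with positive modularity are exactly $2K_2$ (two disjoint edges) and $P_4$.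

**Definition (edit distance).** For a graph $H$, let $\delta(H)$ be the minimum number of edits needed to obtain a graph $H'$ on the same vertex set with $q^*(H')>0$. An edit is the addition of an edge between two existing non-adjacent vertices or the removal of an existing edge. If there is no such $H'$, set $\delta(H)=\infty$.

With at most $3$ vertices every split has a one-vertex part, so $ab=0$ and $\delta=\infty$. With at least $4$ vertices we can edit $H$ to have just two disjoint edges ($a=b=1$, $c=0$), so $\delta$ is finite. For the eleven graphs on four vertices, we look for the shortest way to $2K_2$ or $P_4$: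

- $\delta=0$: $2K_2$ and $P_4$.
- $\delta=1$: $K_2$ with two isolated vertices (add the opposite edge); $P_3\cup K_1$ (extend the path); $C_4$ (delete an edge); the triangle with a pendant edge (delete one triangle edge at the vertex of degree $3$).
- $\delta=2$: the empty graph, since both targets have at least $2$ edges; $K_{1,3}$ and $K_3\cup K_1$, since one edit turns each of them into $P_3\cup K_1$ or the triangle with a pendant edge, both at distance $1$; $K_4$ minus an edge, since it has $5$ edges, the targets have at most $3$, and one deletion leads to $C_4$.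
- $\delta=3$: $K_4$, which has $6$ edges; deleting three of the four cross edges of a $2+2$ split leaves $P_4$.

Two things are visible. The number $\delta$ is not monotone in the edge set: as we add edges starting from the empty graph, it can go $2,1,0$ and later rise to $3$. And $K_4$ is the single worst graph. Does this persist: for each graph $H$ with $n\ge4$ vertices, is $\delta(H)\le\delta(K_n)$? The question is from Colin McDiarmid and Fiona Skerman, "On graphs with modularity zero or near-zero", arXiv:2311.06875 (2023).

## 2. The value for $K_n$ and the statement of the theorem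

It is a known result that, for each $n\ge4$, the least number of edges missing from an $n$-vertex graph with positive modularity is $\lfloor n/2\rfloor+1$. Since no edge can be added to $K_n$, and since edits that remove and re-add the same edge are wasted, this says
$$\delta(K_n)=\lfloor n/2\rfloor+1\qquad(n\ge4).$$
Lemma 1 lets us check it here, and the computation shows where $n/2$ comes from.

*At least this many are missing.* Let $G$ miss $x\le\lfloor n/2\rfloor$ edges, and take a split with part sizes $p+q=n$. Since $(p-1)(q-1)\ge0$ we have $pq\ge n-1\ge n/2$, so $c\ge pq-x\ge pq-\frac n2\ge0$. Also $4ab\le p(p-1)q(q-1)=pq(pq-n+1)$. Now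
$$\left(pq-\tfrac n2\right)^2-pq(pq-n+1)=\tfrac{n^2}4-pq=\tfrac{(p-q)^2}4\ge0,$$
so $c^2\ge4ab$ for every split, and $q^*(G)=0$.

*This many suffice.* If $n=2h$, split $K_n$ evenly: $4ab=(h(h-1))^2$ and $c=h^2$. Deleting $h+1$ cross edges leaves $h^2-h-1<h(h-1)$. If $n=2k+1$, split into $k$ and $k+1$: $4ab=k^2(k^2-1)$ and $c=k^2+k$. Deleting $k+1$ cross edges leaves $k^2-1$, and $(k^2-1)^2<k^2(k^2-1)$.

The answer to the question is yes, and the complete graph is the only graph that attains the maximum.

**Theorem.** Let $H$ be a graph with $n\ge4$ vertices, $H\ne K_n$. Then $\delta(H)\le\lfloor n/2\rfloor$.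

**Corollary.** For every graph $H$ with $n\ge4$ vertices, $\delta(H)\le\delta(K_n)$, with equality if and only if $H=K_n$.

The Corollary is the Theorem together with the value of $\delta(K_n)$. The Theorem is sharp for every $n\ge4$: deleting an edge $e$ from $K_n$ shows $\delta(K_n)\le1+\delta(K_n-e)$, so $\delta(K_n-e)\ge\lfloor n/2\rfloor$, and hence $\delta(K_n-e)=\lfloor n/2\rfloor$.

Can we always work with deletions, as for $K_n$? No. In a star $K_{1,t}$, and in each of its subgraphs, every edge contains the center, so every split has $ab=0$. No set of deletions helps. One addition does help if $t\ge4$: join two leaves $x,y$ and take $A=\{x,y\}$, so that $a=1$, $c=2$, $b=t-2$ and $c^2=4<4ab$. A second example, for $n=2k+1$ with $k\ge2$, is $K_{2k}\cup K_1$. An isolated vertex contributes nothing to $a$, $b$, $c$, so with deletions alone we need $\delta(K_{2k})=k+1$ of them, one more than the Theorem allows. So additions must enter for sparse graphs and for $K_{2k}\cup K_1$. In nearly all other cases, deletions are enough.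

Throughout, $H$ has $n$ vertices, $m$ edges, degrees $d_v$, and $r=\binom n2-m$ missing edges.

## 3. Deleting $t$ cross edges: a criterion linear in $c$

If we delete $t$ cross edges from a split, the test of Lemma 1 becomes $(c-t)^2<4ab$. We want to find a good split by averaging over a random one, but both sides are quadratic in random quantities. The following rewriting removes the difficulty: with $m$ fixed, $4ab$ contains $c^2$ too, and the two copies of $c^2$ cancel.

**Lemma 2.** Let $t\ge0$ be an integer. If some split of $H$ satisfies $(m-t)(m+t-2c)>(a-b)^2$, then $\delta(H)\le t$. The edits used are deletions only.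

**Proof.** Since $4ab=(a+b)^2-(a-b)^2=(m-c)^2-(a-b)^2$,
$$4ab-(c-t)^2=(m-c)^2-(c-t)^2-(a-b)^2=(m-t)(m+t-2c)-(a-b)^2>0. \tag{2}$$
In particular $4ab>0$, so $a,b\ge1$. Delete $\min(c,t)$ cross edges. The numbers $a,b$ do not change, and the new cross count $c'=\max(c-t,0)$ satisfies $c'^2\le(c-t)^2<4ab$. The new graph still has edges, so Lemma 1 applies. $\square$

For a random split, put
$$E=\mathbb E\big[(m-t)(m+t-2c)-(a-b)^2\big]=(m-t)\,\mathbb E(m+t-2c)-\mathbb E(a-b)^2. \tag{3}$$
If $E>0$, some outcome satisfies the hypothesis of Lemma 2, and $\delta(H)\le t$. To evaluate $E$ we need only the mean of $c$ and the second moment of $a-b$. The latter is easy to reach: with $\varepsilon_v=+1$ for $v\in A$ and $\varepsilon_v=-1$ for $v\in B$,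
$$a-b=\tfrac12\sum_v\varepsilon_vd_v. \tag{4}$$

## 4. Random bisections and the sum of squared degrees

Let $n=2h$ be even, take $t=h$, and let $A$ be a uniformly random $h$-subset.

**Mean of $c$.** An edge crosses with probability $h^2/\binom{2h}2=\frac{n}{2(n-1)}$. So
$$\mathbb E(m+h-2c)=m+h-\frac{mn}{n-1}=h-\frac m{n-1}=\frac r{n-1}. \tag{5}$$

**Second moment of $a-b$.** For $u\ne v$, $\mathbb E\,\varepsilon_u\varepsilon_v=1-2\cdot\frac n{2(n-1)}=-\frac1{n-1}$. By (4), and because $\sum_vd_v=2m$,
$$\mathbb E(a-b)^2=\frac14\left[\sum_vd_v^2-\frac{4m^2-\sum_vd_v^2}{n-1}\right]=\frac{n\sum_vd_v^2-4m^2}{4(n-1)}. \tag{6}$$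

Everything now depends on an upper bound for $\sum d_v^2$. The first thing to try is $d_v\le n-1$, which gives $\sum d_v^2\le2m(n-1)$. Then $n\sum d_v^2-4m^2\le2m(n(n-1)-2m)=4mr$, so $\mathbb E(a-b)^2\le\frac{mr}{n-1}$, and the resulting estimate is
$$E\ge\frac{(m-h)r}{n-1}-\frac{mr}{n-1}=-\frac{hr}{n-1}.$$
This is negative, whenever $r\ge1$. The two main terms $\frac{mr}{n-1}$ cancel exactly and the small term has the wrong sign. Any bound that saves a constant factor in $\mathbb E(a-b)^2$ would rescue graphs with $m$ large compared with $n$. The next lemma saves slightly more than a factor $2$.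

**Lemma 3** (de Caen, Discrete Math. 185 (1998) 245–248). For $n\ge2$,
$$\sum_vd_v^2\le m\left(\frac{2m}{n-1}+n-2\right).$$

Two graphs show how tight this is. For $K_n$ both sides equal $n(n-1)^2$. For the star $K_{1,n-1}$ both sides equal $n(n-1)$.

**Proof. Step 1: reduction to one vertex.** We replace the sum by a local inequality. For a vertex $v$ of degree $d_v\ge1$ let $S_v=\sum_{u\sim v}d_u$. Suppose we know
$$d_v+\frac{S_v}{d_v}\le\frac{2m}{n-1}+n-2 \tag{7}$$
for every such $v$. Multiply by $d_v$ and sum; isolated vertices contribute $0$. On the left, $\sum_vS_v=\sum_ud_u^2$, because $d_u$ is counted once for each of the $d_u$ neighbors of $u$. So $2\sum_vd_v^2\le2m\left(\frac{2m}{n-1}+n-2\right)$, which is the lemma.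

**Step 2: constraints on $S$.** To prove (7) we fix $v$, write $d=d_v$, $S=S_v$, and collect what limits $S$. Write $2m=d+S+R$, where $R$ is the degree sum of the vertices other than $v$ that are not neighbors of $v$. Then $R\ge0$. The number of edges from the neighborhood $N(v)$ to vertices outside $N(v)\cup\{v\}$ is $S-d-2e(N(v))$, and each of them contributes to $R$. So $R\ge S-d-2e(N(v))\ge S-d-d(d-1)=S-d^2$. Finally $S\le d(n-1)$.

**Step 3: an upper bound that is piecewise linear in $S$.** Inequality (7) says that
$$g:=d+\frac Sd-\frac{d+S+R}{n-1}\le n-2 .$$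
Replacing $R$ by its lower bound $\max(0,S-d^2)$ gives an upper bound for $g$. For $S\le d^2$ it is $d+\frac Sd-\frac{d+S}{n-1}$, with slope $\frac1d-\frac1{n-1}\ge0$ in $S$. On $[d^2,d(n-1)]$ it is $d+\frac Sd-\frac{d+2S-d^2}{n-1}$, which is linear in $S$. So it is at most the larger of its values at $S=d^2$ and at $S=d(n-1)$.

**Step 4: the two endpoint values.** We check that each is at most $n-2$. At $S=d^2$ the value is $2d-\frac{d(d+1)}{n-1}$, and
$$(n-1)\left[n-2-2d+\frac{d(d+1)}{n-1}\right]=(n-1)(n-2)-(2n-3)d+d^2=(n-1-d)(n-2-d).$$
This is a product of two consecutive integers, hence $\ge0$. At $S=d(n-1)$ the value is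
$$d+(n-1)-2d-\frac{d-d^2}{n-1}=n-1-\frac{d(n-d)}{n-1}\le n-2,$$
because $d(n-d)-(n-1)=(d-1)(n-1-d)\ge0$ for $1\le d\le n-1$. $\square$

## 5. Even $n$ with $n\le m<\binom n2$

We return to the uniformly random bisection and insert Lemma 3 in (6). First,
$$n\,m\left(\frac{2m}{n-1}+n-2\right)-4m^2=m\left[n(n-2)-\frac{2m(n-2)}{n-1}\right]=\frac{(n-2)m\,(n(n-1)-2m)}{n-1},$$
and $n(n-1)-2m=2r$. Hence
$$\mathbb E(a-b)^2\le\frac{(n-2)mr}{2(n-1)^2}. \tag{8}$$
With (5) and $2(m-h)=2m-n$,
$$E\ge\frac{(m-h)r}{n-1}-\frac{(n-2)mr}{2(n-1)^2}=\frac{r\,[(2m-n)(n-1)-(n-2)m]}{2(n-1)^2}=\frac{r\,n\,(m-n+1)}{2(n-1)^2}.$$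
For the last equality, $(2m-n)(n-1)-(n-2)m=mn-n^2+n$. Since $r\ge1$ and $m\ge n$, $E>0$, and Lemma 2 gives $\delta(H)\le h=n/2$.

As a check, take $K_4$ minus an edge: $m=5$, $r=1$, $h=2$. Let $u,u'$ be the vertices of degree $3$ and $x,x'$ those of degree $2$. The split $\{u,u'\},\{x,x'\}$ has $a=1$, $b=0$, $c=4$, and $(5-2)(5+2-8)-1=-4$. The other two bisections have $a=b=1$, $c=3$, and give $3\cdot1-0=3$. The average is $\frac23$, consistent with the lower bound $\frac{4\cdot2}{18}=\frac49$, and the two good bisections are the ones that we want.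

The estimate is useful exactly as long as $m\ge n$. For fewer edges we have seen, with the star, that deletions may be useless, so a different argument must take over.

## 6. At most $n-1$ edges

**Claim.** If $n\ge4$ and $m\le n-1$, then $\delta(H)\le2\le\lfloor n/2\rfloor$.

The plan is to make one part of the split from two vertices of very small degree, and to add the edge between them.

**Step 1: trivial cases.** If $m=0$, add two disjoint edges. Let $m\ge1$ and assume $q^*(H)=0$, since otherwise $\delta(H)=0$. Let $x,y$ be two vertices of smallest degrees $d_x\le d_y$, and let $s=d_x+d_y$.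

**Step 2: $s\le2$.** This limits the cross edges. If $s\ge3$, then $d_y\ge2$, so all other degrees are at least $2$ and $2m\ge3+2(n-2)=2n-1>2(n-1)$, a contradiction.

**Step 3: $s<m$.** This will leave an edge in the other part. For $m\ge3$ it follows from Step 2. If $m=1$, there are $n-2\ge2$ isolated vertices, so $s=0$. If $m=2$, the two edges are not disjoint, since two disjoint edges give $a=b=1$, $c=0$ and $q^*>0$. So they form a path on three vertices. As $n\ge4$, there is an isolated vertex and also a vertex of degree $1$, hence $s\le1$.

**Step 4: the edits.** Take $A=\{x,y\}$. If $xy\in E(H)$, then $d_x,d_y\ge1$, so $s=2$, and $c=0$, $a=1$, $b=m-1\ge2$ because $m>s$. Then $c^2<4ab$ and $q^*(H)>0$, a contradiction. So $xy\notin E(H)$, and $a=0$, $c=s$, $b=m-s\ge1$. Add $xy$ and delete $\max(0,s-1)\le1$ of the cross edges. Now $a=1$, $c\le1$ and $b\ge1$, so $c^2\le1<4ab$. At most $2$ edits are used. $\square$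

Sections 5 and 6 together prove the Theorem for even $n$.

## 7. Odd $n\ge7$ in the middle range

Let $n=2k+1$ with $k\ge3$. Then $\binom n2=kn$, so $m+r=kn$. We take $t=k=\lfloor n/2\rfloor$ and try the same method: $A$ is a uniformly random $k$-subset.

**Step 1: the two moments.** We compute the analogues of (5) and (8); this step is valid for every $k\ge2$ and every $m$. An edge crosses with probability $\frac{k(k+1)}{kn}=\frac{k+1}n$. Since $n-2(k+1)=-1$,
$$\mathbb E(m+k-2c)=k+m\cdot\frac{n-2(k+1)}n=k-\frac mn=\frac rn, \tag{9}$$
and $\mathbb E\,\varepsilon_u\varepsilon_v=1-\frac{2(k+1)}n=-\frac1n$ for $u\ne v$. By (4) and then Lemma 3,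
$$\mathbb E(a-b)^2=\frac{(n+1)\sum_vd_v^2-4m^2}{4n}\le\frac m{4n}\left[(n+1)(n-2)-\frac{2m(n-3)}{n-1}\right].$$
Here we used $\frac{2m(n+1)}{n-1}-4m=-\frac{2m(n-3)}{n-1}$. Now $\frac{2m(n-3)}{n-1}=\frac{2(k-1)}k(kn-r)=2(k-1)(2k+1)-\frac{2(k-1)r}k$, and $(2k+2)(2k-1)-2(k-1)(2k+1)=4k$. So the bracket equals $4k+\frac{2(k-1)r}k$, and
$$\mathbb E(a-b)^2\le\frac mn\left[k+\frac{r(k-1)}{2k}\right]. \tag{10}$$

**Step 2: the range $n\le m\le(k-1)n$.** We show $E>0$ there. From (9) and (10), using $2k^2r+2k^2m=2k^3n$,
$$E\ge\frac{(m-k)r}n-\frac mn\left[k+\frac{r(k-1)}{2k}\right]=\frac{2k(m-k)r-2k^2m-(k-1)mr}{2kn}=\frac{(k+1)mr-2k^3n}{2kn}.$$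
In this range $m\ge n$ and $r=kn-m\ge n$. From $(m-n)(r-n)\ge0$ we get $mr\ge n(m+r)-n^2=(k-1)n^2$. So the numerator is at least
$$n\big[(k^2-1)(2k+1)-2k^3\big]=n(k^2-2k-1),$$
which is positive for $k\ge3$. By Lemma 2, $\delta(H)\le k$.

With Section 6, the cases $m\le(k-1)n$ are done for $k\ge3$. There remain the graphs with $1\le r\le2k$ missing edges.

**Where the uniform split fails.** For few missing edges it is not only our estimate that is too weak. Take $H=K_n-xy$, so $r=1$, $d_x=d_y=2k-1$, and all other degrees are $2k$. Since $|A|=k$ and $|B|=k+1$, $\sum_v\varepsilon_v=-1$, and $\sum_v\varepsilon_vd_v=-2k-(\varepsilon_x+\varepsilon_y)$. With $\mathbb E\,\varepsilon_v=-\frac1n$ and $\mathbb E\,\varepsilon_x\varepsilon_y=-\frac1n$,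
$$\mathbb E(a-b)^2=\tfrac14\left[4k^2-\tfrac{8k}n+2-\tfrac2n\right]=k^2-\tfrac{2k}n+\tfrac12-\tfrac1{2n}.$$
Also $m-k=2k^2-1$, so
$$E=\frac{2k^2-1}n-\mathbb E(a-b)^2=\frac{2k^2+2k-\frac12}{n}-k^2-\tfrac12=k-k^2-\frac1n<0,$$
where we used $2k^2+2k-\frac12=(2k+1)(k+\frac12)-1$. The obstacle is parity. The parts have different sizes, so the vertex in excess, of degree about $2k$, forces $(a-b)^2$ to be about $k^2$. Against this stands $(m-k)\cdot\frac rn$, which is only about $kr$.

## 8. Odd $n\ge7$ with $1\le r\le2k$: splitting along missing edges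

The loss of about $k^2$ in $(a-b)^2$ cannot be avoided, but $m-k$ is about $2k^2$. So it would be enough to raise the mean of $m+k-2c$ from $\frac rn$ to $1$. We do this by forcing non-edges to cross: pair up the vertices so that some missing edge is a pair, and always separate the two members of a pair.

**Step 1: the random split and its moments.** Let $F$ be the complement of $H$; it has $r$ edges and degrees $f_v=2k-d_v$. Choose a vertex $w$ and a perfect pairing $P$ of the other $2k$ vertices, to be specified later. Let $\nu$ be the number of pairs that are edges of $F$. Put $w$ in $B$ and, independently for each pair, put a uniformly random member in $A$ and the other in $B$.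

An $H$-edge that is a pair always crosses, and there are $k-\nu$ of these. Every other $H$-edge crosses with probability $\frac12$: either it joins two different pairs, whose choices are independent, or it joins $w$ to a vertex that lies in $A$ with probability $\frac12$. So $\mathbb E\,c=(k-\nu)+\frac12(m-k+\nu)$ and
$$\mathbb E(m+k-2c)=m+k-2(k-\nu)-(m-k+\nu)=\nu.$$
By (4), $2(a-b)=-d_w+\sum_{uv\in P}\pm(d_u-d_v)$ with independent uniformly random signs. The mixed terms have mean $0$, so $\mathbb E(a-b)^2=\frac14\big[d_w^2+\sum_{uv\in P}(d_u-d_v)^2\big]$. Finally $d_u-d_v=f_v-f_u$ and $m-k=kn-r-k=2k^2-r$. Hence $E>0$, and $\delta(H)\le k$, whenever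
$$4(2k^2-r)\,\nu>d_w^2+\sum_{uv\in P}(f_u-f_v)^2. \tag{11}$$
It remains to choose $w$ and $P$, depending on the shape of $F$.

**Step 2: $F$ has two disjoint edges.** Use these two edges as pairs, and choose $w$ and the rest of $P$ arbitrarily. Then $\nu\ge2$. Since $(x-y)^2\le x^2+y^2$ for $x,y\ge0$,
$$\sum_{uv\in P}(f_u-f_v)^2\le\sum_vf_v^2=\sum_{uv\in E(F)}(f_u+f_v)\le r(r+1)\le2k(2k+1).$$
Here $f_u+f_v\le r+1$ for an edge $uv$ of $F$, since $f_u+f_v$ counts $uv$ twice and any other edge at most once. As $d_w\le2k$, the right side of (11) is at most $4k^2+4k^2+2k=8k^2+2k$. The left side is at least $8(2k^2-2k)=16k^2-16k$. Since $8k^2>18k$ for $k\ge3$, (11) holds.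

**Step 3: the remaining shapes.** Otherwise the edges of $F$ pairwise intersect, and we determine what $F$ can be. If there is more than one edge, take two of them, $xy$ and $xz$. If all edges contain $x$, they form a star. If an edge avoids $x$, it must meet both $xy$ and $xz$, so it is $yz$. Any further edge would have to meet all three sides of the triangle $xyz$, so it would contain two of $x,y,z$ and be one of the sides. Therefore $F$ is, up to isolated vertices, a single edge, a star or a triangle.

**Step 4: triangle, $r=3$.** Let $w$ be one of its vertices, pair the other two, and pair the remaining vertices arbitrarily. All differences $f_u-f_v$ are $0$, $\nu=1$, and $d_w=2k-2$. Then (11) reads $8k^2-12>(2k-2)^2$, that is, $4k^2+8k-16>0$, which is true.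

**Step 5: single edge, $r=1$.** Pair its ends; choose $w$ and the rest of $P$ arbitrarily. All differences are $0$, $\nu=1$, and $d_w=2k$. Then (11) reads $8k^2-4>4k^2$, which is true.

**Step 6: star with $2\le r\le2k-1$ leaves.** Let $w$ be a leaf, so $d_w=2k-1$: this makes the parity loss a little smaller. Pair the center with another leaf; the difference is $r-1$. There remain $r-2$ leaves and $2k-r$ isolated vertices of $F$, an even number $2k-2$ of vertices in total. Pair them so that at most one pair is mixed. A mixed pair has difference $1$, the others have difference $0$. Since every edge of $F$ contains the center, $\nu=1$. The left side of (11) minus the right side is at least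
$$4(2k^2-r)-(2k-1)^2-(r-1)^2-1=4k^2+4k-3-r^2-2r=(2k+1)^2-3-(r+1)^2.$$
As $r+1\le2k$, this is at least $4k-2>0$, so (11) holds.

**Step 7: star with $r=2k$ leaves.** Now $H=K_{2k}\cup K_1$, for which Section 2 showed that $k$ deletions are not enough, so we add an edge. Join the isolated vertex to a vertex $v$, and let $A$ consist of these two vertices. Then $a=1$, $c=2k-1$, and $b=\binom{2k-1}2=(2k-1)(k-1)$. The test $c^2<4ab$ becomes $2k-1<4k-4$, which is true. So $\delta(H)\le1$.

This proves the Theorem for odd $n\ge7$. Note that the computation in Step 7 is valid for $k=2$ as well.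

## 9. Five vertices

For $k=2$ the estimates just break: in Section 7 the quantity $k^2-2k-1$ equals $-1$, and in Step 2 of Section 8 the inequality $8k^2>18k$ would read $32>36$. So for $n=5$ we show by hand that $\delta(H)\le2$ if $H\ne K_5$. The case $m\le4$ is Section 6. Let $5\le m\le9$.

**Step 1: a sufficient condition on one edge.** Splits of type $2+3$ with an edge in the part of size $2$ are easy to test. If such a split has $a=1$, $b\ge1$ and $c\le b$, then, as $b\le3$, we have $c^2\le b^2\le3b<4ab$, so $q^*>0$.

**Claim.** If $xy\in E(H)$ with $s=d_x+d_y$ and $2s\le m+5$, then $\delta(H)\le2$.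

**Proof.** Let $A=\{x,y\}$. Then $a=1$, $c=s-2$ and $b=m-s+1$, so $c-b=2s-3-m\le2$. If $b=0$, then $c=m-1\ge4$ and $c-b\ge4$, a contradiction. So $b\ge1$. Deleting $\max(0,c-b)\le2$ cross edges gives $c\le b$. $\square$

It remains to find such an edge, except in one graph.

**Step 2: $m=9$.** In $K_5$ minus an edge, some edge joins a vertex of degree $3$ to one of degree $4$, and $2s=14=m+5$.

**Step 3: $m\in\{7,8\}$.** An edge with $s\le6$ suffices. Suppose that every edge has $s\ge7$. Degrees are at most $4$, so every edge contains a vertex of degree $4$, and its other end has degree at least $3$. Let $D$ be the set of vertices of degree $4$; it is nonempty. A vertex in $D$ is adjacent to all others, so every vertex is in $D$ or adjacent to a vertex of $D$, and all degrees are at least $3$. The vertices outside $D$ are pairwise non-adjacent, because every edge meets $D$. If there is a vertex outside $D$, all its neighbors, at least $3$ of them, lie in $D$, so $|D|\ge3$. If there is none, $|D|=5$. In both cases at most $2$ vertices lie outside $D$, and $2m\ge3\cdot4+2\cdot3=18$. So $m\ge9$,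 a contradiction.

**Step 4: $m\in\{5,6\}$.** An edge with $s\le5$ suffices. Suppose that every edge has $s\ge6$. Then no vertex has degree $1$, since its neighbor would need degree $5$.

Suppose first that there is an isolated vertex. The other degrees are at most $3$, so every edge joins two vertices of degree $3$. A vertex of degree $3$ is adjacent to the three other non-isolated vertices, which therefore all have degree $3$, and $H=K_4\cup K_1$. By Step 7 of Section 8 with $k=2$, one added edge suffices: $a=1$, $c=3$, $b=3$, and $9<12$.

Suppose now that there is no isolated vertex. Then all five degrees are at least $2$ and their sum is $10$ or $12$, so the degree sequence is $(2,2,2,2,2)$, $(3,3,2,2,2)$ or $(4,2,2,2,2)$. Each contains a $2$. But a vertex of degree $2$ needs two neighbors of degree $4$, and no sequence contains two $4$s. This is a contradiction.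

This finishes the case $n=5$ and the proof of the Theorem: for each $H$ with $n\ge4$ vertices, $\delta(H)\le\lfloor n/2\rfloor+1=\delta(K_n)$, with equality if and only if $H=K_n$. $\blacksquare$

## 10. Fewer edits for less dense graphs

In Sections 5 and 7 the expectation $E$ often has room to spare, and we can spend it on a smaller $t$.

**Proposition.** Let $H$ have $n\ge4$ vertices, $m\ge n$ edges and $r=\binom n2-m\ge1$.

(i) If $n$ is even, then
$$\delta(H)\le\frac n2-\left\lfloor\frac{m-n}{2m-n}\cdot\frac r{n-1}\right\rfloor.$$

(ii) If $n$ is odd, then $\delta(H)\le\lfloor n/2\rfloor-\tau$ for every integer $\tau$ with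
$$0\le\tau\le\frac{(m-n+1)\frac rn-m}{2m-n+1}.$$

In both cases only deletions are used.

To see the size of the gain, let $\rho=m/\binom n2$ be the density. Then $\frac r{n-1}=\frac{(1-\rho)n}2$. If $m/n\to\infty$ along even $n$, then $\frac{m-n}{2m-n}\to\frac12$, and (i) gives $\delta(H)\le\frac n2-\frac{(1-\rho)n}4+o(n)=\left(\frac{1+\rho}4+o(1)\right)n$.

**Proof of (i).** Let $R=\frac r{n-1}$, let $\tau$ be the stated floor, and let $t=\frac n2-\tau$.

**Step 1: $t$ is admissible.** Since $0\le\frac{m-n}{2m-n}\le1$ and $R=\frac n2-\frac m{n-1}$, we have $0\le\tau\le R\le\frac n2$, so $t\ge0$.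

**Step 2: $E>0$.** Use the uniformly random bisection. By (5), $\mathbb E(m+t-2c)=R-\tau\ge0$. By (8), $\mathbb E(a-b)^2\le\frac{n-2}{n-1}\cdot\frac{mR}2<\frac{mR}2$. Therefore
$$E>\left(m-\tfrac n2+\tau\right)(R-\tau)-\tfrac{mR}2\ge\left(m-\tfrac n2\right)(R-\tau)-\tfrac{mR}2\ge0.$$
The last inequality says $\left(m-\frac n2\right)\tau\le\frac{(m-n)R}2$, that is, $\tau\le R\,\frac{m-n}{2m-n}$, which holds by the choice of $\tau$. Apply Lemma 2.

**Proof of (ii).** Let $n=2k+1$, $R=\frac rn$, and $t=k-\tau$.

**Step 1: $t$ is admissible.** The hypothesis gives $\tau\le\frac{(m-n+1)R}{2m-n+1}\le R$, and $R=k-\frac mn<k$. So $t\ge0$.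

**Step 2: $E>0$.** Use the uniformly random $k$-subset. By (9), $\mathbb E(m+t-2c)=R-\tau\ge0$. The bound (10) holds for every $k\ge2$, and with $\frac kn<\frac12$ and $\frac{k-1}{2k}<\frac12$ it gives $\mathbb E(a-b)^2<\frac m2(R+1)$. Therefore
$$E>(m-k+\tau)(R-\tau)-\tfrac m2(R+1)\ge(m-k)(R-\tau)-\tfrac m2(R+1)\ge0.$$
The last inequality is equivalent to
$$\tau\le R-\frac{m(R+1)}{2(m-k)}=\frac{(2m-n+1)R-mR-m}{2m-n+1}=\frac{(m-n+1)R-m}{2m-n+1},$$
since $2(m-k)=2m-n+1$. This is the hypothesis on $\tau$. Apply Lemma 2. $\square$
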